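\title{The centered ball and the first Neumann eigenvalue for the weight $|x|^{\alpha}$: symmetry cannot be removed}

\begin{abstract}
Let $N\ge2$, $\alpha\in(0,N)$, and let $\mu_{1,\alpha}(\Omega)$ be the first nonzero Neumann eigenvalue of a bounded domain $\Omega\subset\mathbb R^N$ for the weight $|x|^\alpha$. It is known that $\mu_{1,\alpha}(\Omega)\le\mu_{1,\alpha}(\Omega^\sharp)$, where $\Omega^\sharp$ is the ball centered at the origin with the same weighted volume, if $\Omega$ is Lipschitz, contains the origin and is symmetric with respect to it. We show that the symmetry assumption cannot be removed, for any $N$ and $\alpha$. The ratio $\mu_{1,\alpha}(\Omega)/\mu_{1,\alpha}(\Omega^\sharp)$ is unbounded over Lipschitz domains containing the origin, it is bounded over domains star-shaped with respect to the origin, and it exceeds $1$ for smooth strictly convex domains arbitrarily close to the centered ball.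
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Throughout, $N\ge2$, $\alpha\in(0,N)$, and
\[
w(x)=|x|^\alpha,\qquad D=N+\alpha>2,\qquad w(E)=\int_E w\,dx .
\]
For a bounded domain $\Omega\subset\mathbb R^N$ let $L^2(\Omega,w)$ be the space of measurable $u$ with $\int_\Omega u^2w\,dx<\infty$, and let $W(\Omega)=W^{1,2}(\Omega,|x|^\alpha,|x|^\alpha)$ be the space of all $v\in W^{1,1}_{\rm loc}(\Omega)$ with $v,|\nabla v|\in L^2(\Omega,w)$. We study
\[
\mu_{1,\alpha}(\Omega)=\inf\left\{\frac{\int_\Omega|\nabla v|^2w\,dx}{\int_\Omega v^2w\,dx}\ :\ v\in W(\Omega)\setminus\{0\},\ \int_\Omega vw\,dx=0\right\}.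
\]
For $\alpha=0$ this is the first nonzero eigenvalue of the Neumann Laplacian. Since $c\mapsto\int_\Omega(v-c)^2w$ is smallest when $c$ is the weighted mean of $v$,
\begin{equation}\label{eq:variance}
\mu_{1,\alpha}(\Omega)=\inf_{v\ \mathrm{nonconstant}}\ \frac{\int_\Omega|\nabla v|^2w\,dx}{\min_{c\in\mathbb R}\int_\Omega(v-c)^2w\,dx},
\end{equation}
so $1/\mu_{1,\alpha}(\Omega)$ is the best constant in the weighted Poincar\'e inequality. It is large when the weighted mass of $\Omega$ can be split into two parts by a function of small gradient.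

Let $B_s$ be the open ball of radius $s$ centered at $0$, $B=B_1$, $S=\partial B$, and let $\Omega^\sharp$ be the ball centered at $0$ with $w(\Omega^\sharp)=w(\Omega)$. We write $\mu=\mu_{1,\alpha}(B)$. In polar coordinates $w\,dx=r^{D-1}\,dr\,d\theta$, and the Rayleigh quotient scales like length$^{-2}$, so
\begin{equation}\label{eq:scaling}
w(B_s)=|S|\,s^D/D,\qquad \mu_{1,\alpha}(B_s)=\mu\,s^{-2},
\end{equation}
and the ratio $\mu_{1,\alpha}(\Omega)/\mu_{1,\alpha}(\Omega^\sharp)$ does not change when $\Omega$ is dilated about $0$.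

The following is known: \emph{if $\Omega$ is a bounded Lipschitz domain that contains the origin and is symmetric with respect to it, then the infimum defining $\mu_{1,\alpha}(\Omega)$ is achieved and $\mu_{1,\alpha}(\Omega)\le\mu_{1,\alpha}(\Omega^\sharp)$, with equality if and only if $\Omega=\Omega^\sharp$.} The question, posed in \cite{BCCM}, is whether symmetry can be removed:

\begin{quote}
Is $\mu_{1,\alpha}(\Omega)\le\mu_{1,\alpha}(\Omega^\sharp)$, with equality if and only if $\Omega=\Omega^\sharp$, for every bounded Lipschitz domain $\Omega$ containing the origin?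
\end{quote}

Symmetry has a visible role. The extremals of the ball have the form $g(|x|)\,x_i/|x|$ (Proposition~\ref{prop:ball}); functions of this form are odd, so on a symmetric domain they have zero weighted mean and are admissible in the definition of $\mu_{1,\alpha}$. For $\alpha=0$ the problem is translation invariant and the position of the origin is immaterial. For $\alpha>0$ the origin is a distinguished point, and the question is whether $0\in\Omega$ ties the domain to it firmly enough.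

\subsection{Two examples}\label{sub:examples}

\emph{A distant ball.} Let $e=e_1$, $R\ge2$, and let $\Omega$ be the unit ball centered at $Re$. On $\Omega$ the weight lies between $(R-1)^\alpha$ and $(R+1)^\alpha\le3^\alpha(R-1)^\alpha$, so \eqref{eq:variance} gives $\mu_{1,\alpha}(\Omega)\ge3^{-\alpha}\mu_{1,0}(B)$. On the other hand $w(\Omega)\ge(R/2)^\alpha|B|$, so by \eqref{eq:scaling} $\Omega^\sharp$ has radius at least $cR^{\alpha/D}$ and $\mu_{1,\alpha}(\Omega^\sharp)\le CR^{-2\alpha/D}$. The ratio grows at least like $R^{2\alpha/D}$. The eigenvalue sees only the oscillation of the weight, while $\Omega^\sharp$ sees its size. This domain does not contain the origin.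

\emph{A distant ball on a straight tube.} Add the tube $\{-\delta<x_1<R,\ |x'|<\delta\}$, where $x=(x_1,x')$, $0<\delta\le1$, $R\ge4$. Let $v_1$ and $v_2$ equal $\sin(4\pi x_1/R)$ on the parts of the tube where $R/4<x_1<R/2$ and $R/2<x_1<3R/4$, respectively, and $0$ elsewhere. There $(R/4)^\alpha\le w\le R^\alpha$, so each $v_i$ has Rayleigh quotient at most $4^\alpha(4\pi/R)^2$, and so does the combination of $v_1,v_2$ with zero mean, because the supports are disjoint. Hence $\mu_{1,\alpha}(\Omega)\le CR^{-2}$, whereas $w(\Omega)\le CR^{\alpha+1}$ gives $\mu_{1,\alpha}(\Omega^\sharp)\ge cR^{-2(\alpha+1)/D}$. As $\alpha+1<D$, the ratio tends to $0$ as $R\to\infty$, however thin the tube.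

The second example suggests that reaching the origin from far away costs more than the distance gains, and that the answer could be yes. It is no.

\subsection{Results}

\begin{theorem}\label{thm:A}
There are bounded Lipschitz domains $\Omega_R\ni0$, $R\ge2$, and a constant $c=c(N,\alpha)>0$ such that
\[
\mu_{1,\alpha}(\Omega_R)\ge c\,R^{2\alpha/(N+\alpha)}\,\mu_{1,\alpha}(\Omega_R^\sharp).
\]
Hence $\sup_\Omega\mu_{1,\alpha}(\Omega)/\mu_{1,\alpha}(\Omega^\sharp)=\infty$, the supremum being taken over bounded Lipschitz domains containing $0$.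
\end{theorem}

This answers the question in the negative for every $N\ge2$ and $\alpha\in(0,N)$. A domain $\Omega\ni0$ is \emph{star-shaped with respect to $0$} if $x\in\Omega$ implies $\tau x\in\Omega$ for $\tau\in[0,1]$; convex domains containing $0$ are examples.

\begin{theorem}\label{thm:B}
If $\Omega\ni0$ is a bounded domain star-shaped with respect to $0$, then
\[
\mu_{1,\alpha}(\Omega)\le\frac{2^{D+3+2/D}}{N-1}\,\mu_{1,\alpha}(\Omega^\sharp).
\]
\end{theorem}

\begin{theorem}\label{thm:C}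
There are $C^\infty$ strictly convex domains $\Omega_t\ni0$, converging in $C^\infty$ to $B$ as $t\to0^+$, with $\mu_{1,\alpha}(\Omega_t)>\mu_{1,\alpha}(\Omega_t^\sharp)$ for all small $t>0$. More precisely,
\[
\mu_{1,\alpha}(\Omega_t)-\mu_{1,\alpha}(\Omega_t^\sharp)=\bar m\,t^2+O(t^3)\qquad\text{with }\bar m>0 .
\]
\end{theorem}

Thus the centered ball is not even a local maximizer among domains of given weighted volume, and the constant in Theorem~\ref{thm:B} cannot be replaced by $1$.

Theorem~\ref{thm:A} (Section~\ref{sec:horn}) replaces the straight tube by a horn whose cross section grows exponentially; such a horn carries no low frequencies, whatever its length. Theorem~\ref{thm:B} (Section~\ref{sec:star}) needs one radial test function. In Theorem~\ref{thm:C} the domains are, to first order, translates of $B$. The eigenvalue $\mu$ has multiplicity $N$ (Section~\ref{sec:ball}) and splits under perturbation. We construct approximate eigenfunctions to second order, deform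 the domain so that the $N$ eigenvalues stay together (Section~\ref{sec:pert}), and determine the sign of their common shift by comparing the first corrector with the one produced by a pure translation (Section~\ref{sec:sign}).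

\section{The weighted space near the origin}\label{sec:prelim}

The weight vanishes at $0$, so the usual compactness and integration by parts need an argument there. Both follow from a Hardy inequality. We write $x=r\theta$ with $\theta\in S$, $\langle\cdot\rangle$ for the mean over $S$, and $\|v\|_0^2=\int v^2w$, $\|v\|_1^2=\int(|\nabla v|^2+v^2)w$. We use the standard fact that a $W^{1,2}$ function on a product $(a,b)\times Y$ belongs to $W^{1,2}(a,b)$ on almost every segment $(a,b)\times\{y\}$, with derivative equal to the weak partial derivative. The next inequality will serve both at the origin and along the horn.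

\begin{lemma}\label{lem:oned}
Let $\omega\in C^1([a,b])$ with $\omega\ge0$ and $\omega'>0$, and let $f\in W^{1,2}(a,b)$ with $f(b)=0$. Then $\int_a^bf^2\omega'\le4\int_a^bf'^2\,\omega^2/\omega'$.
\end{lemma}

\begin{proof}
Integrating by parts, discarding the boundary term at $a$, and using the Cauchy--Schwarz inequality,
\[
\int_a^bf^2\omega'=-f(a)^2\omega(a)-2\int_a^bff'\omega\le2\Big(\int_a^bf^2\omega'\Big)^{1/2}\Big(\int_a^bf'^2\,\frac{\omega^2}{\omega'}\Big)^{1/2}.\qedhere
\]
\end{proof}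

\begin{lemma}[Hardy inequality]\label{lem:hardy}
If $v\in W^{1,1}_{\rm loc}(B\setminus\{0\})$ and $v,|\nabla v|\in L^2(B,w)$, then $\int_Bv^2|x|^{-2}w\le C\|v\|_1^2$ with $C=C(D)$. In particular, by scaling, $v/|x|\in L^2(B_s,w)$ for every such $v$ on $B_s$.
\end{lemma}

\begin{proof}
Let $\chi(r)=\min(1,2-2r)$ and $f=\chi v$. As $w$ is bounded below on $B\setminus B_\varepsilon$, on almost every ray $f\in W^{1,2}(\varepsilon,1)$ for all $\varepsilon>0$, and $f(1)=0$. Lemma~\ref{lem:oned} with $\omega=r^{D-2}$, which is increasing because $D>2$, gives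
\[
\int_\varepsilon^1f^2r^{D-3}\,dr\le\frac4{(D-2)^2}\int_\varepsilon^1f'^2r^{D-1}\,dr .
\]
Let $\varepsilon\to0$, use $f'^2\le2v_r^2+8v^2$, and integrate over $S$. This bounds the integral over $B_{1/2}$, where $f=v$; outside $B_{1/2}$ we have $|x|^{-2}\le4$.
\end{proof}

\begin{lemma}[The origin is removable]\label{lem:remov}
Let $\Omega\ni0$ be a bounded domain and $\eta_\varepsilon(x)=\min\{1,\max\{0,|x|/\varepsilon-1\}\}$.
\begin{itemize}
\item[(a)] $W(\Omega)$ is a Hilbert space with the norm $\|\cdot\|_1$.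
\item[(b)] If $v\in W^{1,1}_{\rm loc}(\Omega\setminus\{0\})$ and $v,|\nabla v|\in L^2(\Omega,w)$, then $v\in W(\Omega)$ and $\eta_\varepsilon v\to v$ in $W(\Omega)$.
\item[(c)] Let $\partial\Omega$ be smooth and $Lu=w^{-1}\operatorname{div}(w\nabla u)$. If $u$ is smooth on $\overline\Omega\setminus\{0\}$ and $|\nabla u|,Lu\in L^2(\Omega,w)$, then for all $\phi\in W(\Omega)$
\[
\int_\Omega\nabla u\cdot\nabla\phi\,w=-\int_\Omega(Lu)\,\phi\,w+\int_{\partial\Omega}\partial_nu\,\phi\,w\,d\sigma .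
\]
\end{itemize}
\end{lemma}

\begin{proof}
(a) Since $\alpha<N$, $\int_\Omega|u|\le\|u\|_0\,(\int_\Omega|x|^{-\alpha})^{1/2}\le C\|u\|_0$. For a Cauchy sequence $v_k$, the limits of $v_k$ and $\nabla v_k$ in $L^2(\Omega,w)$ are therefore limits in $L^1(\Omega)$, and the second is the weak gradient of the first.

(b) The function $\eta_\varepsilon v$ vanishes on $B_\varepsilon$ and lies in $W(\Omega)$. We have $|\nabla\eta_\varepsilon|=1/\varepsilon\le2/|x|$ on $B_{2\varepsilon}\setminus B_\varepsilon$ and $\nabla\eta_\varepsilon=0$ elsewhere, so $\|v\nabla\eta_\varepsilon\|_0^2\le4\int_{B_{2\varepsilon}}v^2|x|^{-2}w\to0$ by Lemma~\ref{lem:hardy}. Hence $\eta_\varepsilon v\to v$ and $\nabla(\eta_\varepsilon v)=\eta_\varepsilon\nabla v+v\nabla\eta_\varepsilon\to\nabla v$ in $L^2(\Omega,w)$, and (a) gives the claim.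

(c) For $\eta_\varepsilon\phi$ in place of $\phi$ this is the divergence theorem. Let $\varepsilon\to0$ and use (b); the boundary term does not depend on $\varepsilon$.
\end{proof}

Part (a) is the place where the hypothesis $\alpha<N$ enters.

\begin{lemma}\label{lem:compact}
The embedding $W(B)\hookrightarrow L^2(B,w)$ is compact.
\end{lemma}

\begin{proof}
Let $\|v_k\|_1\le1$. By Rellich's theorem on the shells $B\setminus\overline{B_{1/j}}$ and a diagonal argument, a subsequence converges in $L^2(B\setminus B_s,w)$ for every $s>0$. By Lemma~\ref{lem:hardy}, $\int_{B_s}v_k^2w\le s^2\int_Bv_k^2|x|^{-2}w\le Cs^2$ uniformly in $k$, so the subsequence is Cauchy in $L^2(B,w)$.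
\end{proof}

We recall what compactness gives. Let $\Omega\ni0$ be a bounded domain with $W(\Omega)\hookrightarrow L^2(\Omega,w)$ compact. Call $u\in W(\Omega)\setminus\{0\}$ an \emph{eigenfunction} with \emph{eigenvalue} $\nu$ if $\int\nabla u\cdot\nabla\phi\,w=\nu\int u\phi\,w$ for all $\phi\in W(\Omega)$. By the spectral theorem for compact self-adjoint operators, $L^2(\Omega,w)$ has an orthonormal basis $(\mathbf e_k)_{k\ge0}$ of eigenfunctions with eigenvalues $\nu_0\le\nu_1\le\dots\to\infty$, and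
\begin{equation}\label{eq:minmax}
\nu_k(\Omega)=\min_{\dim V=k+1}\ \max_{v\in V\setminus\{0\}}\ \frac{\int_\Omega|\nabla v|^2w}{\int_\Omega v^2w}\qquad(V\subset W(\Omega)).
\end{equation}
Since $\Omega$ is connected, the eigenfunctions for $0$ are the constants. So $\nu_0=0<\nu_1=\mu_{1,\alpha}(\Omega)$; in particular $\mu>0$.

\section{Exponential horns: proof of Theorem~\ref{thm:A}}\label{sec:horn}

Consider a thin neck along the $x_1$-axis and functions of $s=x_1$ alone. They see a one-dimensional problem with a weight $\omega(s)$, the weighted area of the cross section. In the straight tube $\omega$ varies by a bounded factor over a length of order $R$, and this produced the quotient $R^{-2}$. If instead $\omega'\ge k\omega$ on $(0,R)$, Lemma~\ref{lem:oned} gives, for $f(R)=0$,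
\begin{equation}\label{eq:gap}
k\int f^2\omega\le\int f^2\omega'\le4\int f'^2\,\frac{\omega^2}{\omega'}\le\frac4k\int f'^2\omega ,
\end{equation}
a bound that does not depend on the length. So the cross section should grow exponentially toward the far end.

For $R\ge2$ put $\varepsilon=e^{-R}$ and
\[
H=\{0<x_1<R,\ |x'|<e^{x_1-R}\},\qquad K=H\cap\{x_1>R-1\},\qquad\Omega_R=H\cup B_\varepsilon ;
\]
see Figure~\ref{fig:horn}. The half ball $A=B_\varepsilon\cap\{x_1>0\}$ lies in $H$, so $\Omega_R=\{-\varepsilon<x_1<R,\ |x'|<\phi(x_1)\}$ with $\phi=\sqrt{\varepsilon^2-x_1^2}$ for $x_1\le0$ and $\phi=e^{x_1-R}$ for $x_1\ge0$. This is a bounded domain containing $0$. Its boundary is smooth except where $x_1=0$ or at the rim $x_1=R$, $|x'|=1$. Near $x_1=0$ the function $\phi$ is positive and Lipschitz, so near $\varepsilon e_2$, and by rotation near every such point, the boundary is the Lipschitz graph $x_2=(\phi(x_1)^2-x_3^2-\dots-x_N^2)^{1/2}$. At a rim point $(R,y)$ two smooth faces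 meet with outer normals $e_1$ and $(-1,y)/\sqrt2$; both have positive inner product with $(1,2y)$, so in that direction $\Omega_R$ lies below the minimum of two smooth functions. Thus $\Omega_R$ is Lipschitz.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.1]
\fill[gray!25] plot[domain=1.5:2.5,samples=25] (\x,{exp(\x-2.5)}) -- plot[domain=2.5:1.5,samples=25] (\x,{-exp(\x-2.5)}) -- cycle;
\draw[thick] plot[domain=0:2.5,samples=50] (\x,{exp(\x-2.5)}) -- plot[domain=2.5:0,samples=50] (\x,{-exp(\x-2.5)}) arc (270:90:0.082);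
\draw[->,gray] (-0.4,0) -- (2.9,0) node[right,black] {$x_1$};
\fill (0,0) circle (0.5pt);
\node[below] at (0,-0.1) {$0$};
\node[below right] at (2.5,0) {$R$};
\node at (2.15,0.28) {$K$};
\node[above left] at (1.75,0.47) {$|x'|=e^{x_1-R}$};
\end{tikzpicture}
\caption{The domain $\Omega_R$ for $N=2$: a horn of length $R$ and half width $e^{x_1-R}$, closed at the origin by a half disk of radius $e^{-R}$. The shaded mouth $K$ has a shape independent of $R$ and weighted volume of order $R^\alpha$.}\label{fig:horn}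
\end{figure}

By \eqref{eq:variance}, a lower bound for $\mu_{1,\alpha}(\Omega_R)$ follows if for each $v\in W(\Omega_R)$ we find \emph{some} constant $c$ with $\int(v-c)^2w\le C\int|\nabla v|^2w$. We take the unweighted mean $c$ of $v$ over $K$, put $z=v-c$, and carry the control of $z$ from the mouth through the horn to the tip.

\emph{Step 1: the mouth.} $K$ is a translate of $K_0=\{-1<s<0,\ |x'|<e^s\}$, which is Lipschitz by the argument used at the rim. Let $\Lambda$ be its Poincar\'e constant: $\int_{K_0}u^2\le\Lambda\int_{K_0}|\nabla u|^2$ for $u\in W^{1,2}(K_0)$ of mean zero. On $K$ we have $(R-1)^2\le|x|^2\le R^2+1\le5(R-1)^2$, the last because $5(R-1)^2-R^2-1=2(2R-1)(R-2)\ge0$. Hence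
\[
\int_Kz^2w\le5^{\alpha/2}\Lambda\int_K|\nabla v|^2w .
\]

\emph{Step 2: the horn.} Use coordinates $x_1=s$, $x'=e^{s-R}y$, $|y|<1$, in which $H$ is a cylinder. Then $w\,dx=\omega_y(s)\,ds\,dy$ with
\[
\omega_y(s)=e^{(N-1)(s-R)}\big(s^2+e^{2(s-R)}|y|^2\big)^{\alpha/2}.
\]
The second factor increases in $s>0$, so $\omega_y'\ge(N-1)\omega_y\ge\omega_y$. Also $|\partial_sz|=|\partial_1v+x'\cdot\nabla'v|\le\sqrt2\,|\nabla v|$, since $|x'|\le1$. To obtain a function that vanishes at $s=R$, let $\eta(s)=\min(1,R-s)$ and $f=\eta z$. For almost every $y$, $f\in W^{1,2}(\sigma,R)$ for all $\sigma>0$, and \eqref{eq:gap} with $k=1$ on $(\sigma,R)$ gives, as $\sigma\to0$, $\int_0^Rf^2\omega_y\le4\int_0^Rf'^2\omega_y$. Since $f'^2\le2(\partial_sz)^2+2z^2\mathbf 1_{\{s>R-1\}}$, integration in $y$ yields $\int_H(\eta z)^2w\le16\int_H|\nabla v|^2w+8\int_Kz^2w$. As $\eta=1$ on $H\setminus K$, Step~1 gives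
\[
\int_Hz^2w\le\int_H(\eta z)^2w+\int_Kz^2w\le C_1\int_H|\nabla v|^2w,\qquad C_1=16+9\cdot5^{\alpha/2}\Lambda .
\]

\emph{Step 3: the tip.} The half ball $B_\varepsilon\setminus A$ is not in $H$; it is controlled by the other half through the Poincar\'e inequality of $B_\varepsilon$. Let $c'$ be the weighted mean of $z$ on $B_\varepsilon$. By \eqref{eq:scaling}, $\int_{B_\varepsilon}(z-c')^2w\le\varepsilon^2\mu^{-1}\int_{B_\varepsilon}|\nabla v|^2w$, and
\[
c'^2w(B_\varepsilon)=2\int_Ac'^2w\le4\int_Az^2w+4\int_A(z-c')^2w .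
\]
Therefore, as $\varepsilon<1$ and $A\subset H$,
\[
\int_{B_\varepsilon}z^2w=c'^2w(B_\varepsilon)+\int_{B_\varepsilon}(z-c')^2w\le4\int_Hz^2w+\frac5\mu\int_{B_\varepsilon}|\nabla v|^2w .
\]

\emph{Conclusion.} Adding Steps 2 and 3, $\int_{\Omega_R}(v-c)^2w\le(5C_1+5/\mu)\int_{\Omega_R}|\nabla v|^2w$, so $\mu_{1,\alpha}(\Omega_R)\ge(5C_1+5/\mu)^{-1}$ for all $R\ge2$. On the other hand $w(\Omega_R)\ge w(K)\ge(R/2)^\alpha|K_0|$, so the radius $\rho_R$ of $\Omega_R^\sharp$ satisfies $\rho_R^D\ge D|K_0|(R/2)^\alpha/|S|$, and $\mu_{1,\alpha}(\Omega_R^\sharp)=\mu\rho_R^{-2}\le CR^{-2\alpha/D}$. This proves Theorem~\ref{thm:A}. \qed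

\section{Star-shaped domains: proof of Theorem~\ref{thm:B}}\label{sec:star}

The horn is not star-shaped with respect to $0$: the midpoint of the segment from $0$ to a rim point has $|x'|=\frac12>e^{-R/2}$. Star-shapedness excludes the concentration of mass far from the origin on which Section~\ref{sec:horn} relies, as follows.

Let $M=w(\Omega)$ and let $\sigma(r)$ be the surface measure of $\{\theta\in S:r\theta\in\Omega\}$. Star-shapedness says that these sets decrease with $r$, so $\sigma$ is nonincreasing; this is the only use of the hypothesis. The function $M(s)=w(\Omega\cap B_s)=\int_0^s\sigma(r)r^{D-1}\,dr$ is continuous, so there is $s$ with $M(s)=M/2$. Then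
\[
a:=M(s/2)=2^{-D}\int_0^s\sigma(r/2)\,r^{D-1}\,dr\ge2^{-D}M(s)=2^{-D}M/2 .
\]
So both $\Omega\cap B_{s/2}$ and $\Omega\setminus B_s$ carry a fixed fraction of the mass, and they lie at distance at least $s/2$. Let $v=1$ for $r\le s/2$, $v=2-2r/s$ for $s/2\le r\le s$, $v=0$ for $r\ge s$. Since $a\le M/2$,
\[
\min_c\int_\Omega(v-c)^2w\ge\min_c\Big[a(1-c)^2+\frac M2c^2\Big]=\frac{aM/2}{a+M/2}\ge\frac a2\ge2^{-D}\frac M4,
\]
while $\int_\Omega|\nabla v|^2w\le4s^{-2}M(s)=2Ms^{-2}$. By \eqref{eq:variance}, $\mu_{1,\alpha}(\Omega)\le2^{D+3}s^{-2}$. If $\rho$ is the radius of $\Omega^\sharp$, then $|S|\rho^D/D=M=2M(s)\le2|S|s^D/D$, that is, $s^{-2}\le2^{2/D}\rho^{-2}$. Finally $\rho^{-2}=\mu_{1,\alpha}(\Omega^\sharp)/\mu$, and $\mu>N-1$ by Proposition~\ref{prop:ball} below. \qed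

\section{The spectrum of the ball}\label{sec:ball}

\subsection{Separation of variables}

Let $\mathcal H_l$ be the space of spherical harmonics of degree $l$, the restrictions to $S$ of homogeneous harmonic polynomials of degree $l$. We recall that $L^2(S)=\bigoplus_l\mathcal H_l$ orthogonally, that $-\Delta_SY=\lambda_lY$ for $Y\in\mathcal H_l$ with $\lambda_l=l(l+N-2)$, and that the restriction of a polynomial to $S$ is a finite sum of spherical harmonics. Moreover $\mathcal H_1=\{a\cdot\theta:a\in\mathbb R^N\}$, $\langle\theta_i\theta_j\rangle=\delta_{ij}/N$, and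
\begin{equation}\label{eq:gradS}
\nabla_S(a\cdot\theta)\cdot\nabla_S(b\cdot\theta)=a\cdot b-(a\cdot\theta)(b\cdot\theta).
\end{equation}
In polar coordinates $\nabla u=u_r\theta+r^{-1}\nabla_Su$ and
\[
Lu=\Delta u+\alpha\,\frac{x}{|x|^2}\cdot\nabla u=u_{rr}+\frac{D-1}ru_r+\frac1{r^2}\Delta_Su .
\]
The radial part sees the dimension $D$ and the angular part the dimension $N$. For $Y\in\mathcal H_l$ we have $L(fY)=(L_lf)Y$, and if $\langle Y^2\rangle=1$ then $\int_B|\nabla(fY)|^2w=|S|\,Q_l(f)$, where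
\[
L_lf=f''+\frac{D-1}rf'-\frac{\lambda_l}{r^2}f,\qquad Q_l(f)=\int_0^1\Big(f'^2+\lambda_l\frac{f^2}{r^2}\Big)r^{D-1}\,dr .
\]
Let $\beta_l\ge0$ solve $\beta_l(\beta_l+D-2)=\lambda_l$, and write $\beta=\beta_1$. The map $\gamma\mapsto\gamma(\gamma+D-2)$ increases on $[0,\infty)$ and takes the values $D-1>\lambda_1=N-1$ at $1$ and $2D>\lambda_2=2N$ at $2$. So $\alpha>0$ gives
\begin{equation}\label{eq:beta}
\beta_0=0,\qquad0<\beta<1,\qquad\beta_2<2,\qquad D-2+\beta=\frac{N-1}\beta>1 .
\end{equation}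

\begin{lemma}\label{lem:radial}
For $m\ge0$, with $(b)_j=b(b+1)\cdots(b+j-1)$, the function
\[
f_l(r;m)=r^{\beta_l}\sum_{j\ge0}\frac{(-mr^2/4)^j}{j!\,(\beta_l+D/2)_j}\qquad(r>0)
\]
solves $L_lf+mf=0$ and has $Q_l(f_l)<\infty$. Every solution on $(0,1]$ with $Q_l(f)<\infty$ is a multiple of $f_l$. For $r_0>0$ and $f=f_l(\cdot;m)$,
\begin{equation}\label{eq:energy}
\int_0^{r_0}\Big(f'^2+\lambda_l\frac{f^2}{r^2}-mf^2\Big)r^{D-1}\,dr=r_0^{D-1}f(r_0)f'(r_0).
\end{equation}
\end{lemma}

\begin{proof}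
We have $L_lr^{\beta_l+2j}=4j(j-1+\beta_l+D/2)\,r^{\beta_l+2j-2}$, which is the recursion satisfied by the coefficients. The integrand of $Q_l(f_l)$ is $O(r^{2\beta_l+D-3})$, which is integrable, and \eqref{eq:energy} follows by integrating $(r^{D-1}f')'f=(\lambda_lr^{-2}-m)f^2r^{D-1}$. Choose $r_1$ with $f_l>0$ on $(0,r_1]$. A second solution is $\tilde f=f_l(r)\int_r^{r_1}s^{1-D}f_l(s)^{-2}\,ds$, which is comparable to $r^{2-D-\beta_l}$ near $0$. For $l\ge1$, $\tilde f^2r^{D-3}$ is comparable to $r^{1-D-2\beta_l}$; for $l=0$, $\tilde f'=O(r^{3-D})-r^{1-D}/f_0$, so $\tilde f'^2r^{D-1}$ is comparable to $r^{1-D}$. Neither is integrable at $0$, since $D>2$. As $Q_l^{1/2}$ is a seminorm, $c_1f_l+c_2\tilde f$ has finite energy only if $c_2=0$.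
\end{proof}

\begin{lemma}\label{lem:sep}
A number $m\ge0$ is an eigenvalue of $B$ if and only if $f_l'(1;m)=0$ for some $l$, and the eigenspace is spanned by the functions $f_l(r;m)Y(\theta)$, $Y\in\mathcal H_l$, over all such $l$. For $l\ge1$, the least $m$ with $f_l'(1;m)=0$ is
\[
\tau_l=\min\ Q_l(f)\Big/\int_0^1f^2r^{D-1}\,dr ,
\]
the minimum being over $f\ne0$ locally absolutely continuous on $(0,1]$ with $Q_l(f)<\infty$, and every minimizer is a multiple of $f_l(\cdot;\tau_l)$.
\end{lemma}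

\begin{proof}
If $f_l'(1;m)=0$, then $f_lY\in W(B)$ by Lemma~\ref{lem:remov}(b), and it is an eigenfunction by Lemma~\ref{lem:remov}(c). Conversely let $u$ be an eigenfunction for $m$, $Y\in\mathcal H_l$, $\langle Y^2\rangle=1$, and $f(r)=\langle u(r\,\cdot)Y\rangle$. Then $f'=\langle u_rY\rangle$ and $\lambda_lf=\langle\nabla_Su\cdot\nabla_SY\rangle$. Since $\langle|\nabla_SY|^2\rangle=\lambda_l$, the Cauchy--Schwarz inequality gives $f'^2\le\langle u_r^2\rangle$ and $\lambda_lf^2\le\langle|\nabla_Su|^2\rangle$, so $Q_l(f)<\infty$. Testing the eigenvalue equation with $h(r)Y$ gives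
\begin{equation}\label{eq:weak}
\int_0^1\Big(f'h'+\lambda_l\frac{fh}{r^2}-mfh\Big)r^{D-1}\,dr=0
\end{equation}
for every Lipschitz $h$ vanishing near $0$. With $h$ supported in $(0,1)$ this is $L_lf+mf=0$, and integration by parts for general $h$ gives $f'(1)=0$. By Lemma~\ref{lem:radial}, $f$ is a multiple of $f_l(\cdot;m)$. Expanding $u$ in an orthonormal basis of harmonics proves the first statement.

For fixed $Y$ the functions $fY$ form a closed subspace of $W(B)$, so by Lemma~\ref{lem:compact} the minimum is attained. A minimizer satisfies \eqref{eq:weak} with $m=\tau_l$, hence is a multiple of $f_l(\cdot;\tau_l)$, and $f_l'(1;\tau_l)=0$. If $f_l'(1;m)=0$, then \eqref{eq:energy} shows that $f_l(\cdot;m)$ has quotient $m$, so $m\ge\tau_l$.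
\end{proof}

For $l\ge1$ the numbers $\tau_l$ are easy to compare. To compare $\tau_1$ with the radial eigenvalues one differentiates: the derivative of a radial solution solves an equation of the type $l=1$, with $D-1$ in place of $N-1$.

\begin{lemma}\label{lem:radialcomp}
Let $m>0$, $F=f_0'(\cdot;m)$ and $r_0\in(0,1]$. If $F(r_0)F'(r_0)\le0$, then $m>\tau_1$.
\end{lemma}

\begin{proof}
Differentiating $f_0''+\frac{D-1}rf_0'+mf_0=0$ gives $(r^{D-1}F')'=\big(\frac{D-1}{r^2}-m\big)Fr^{D-1}$. Near $0$, $F=-mr/D+O(r^3)$, so $F\not\equiv0$ on $(0,r_0)$, and multiplying by $F$ and integrating,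
\[
\int_0^{r_0}\Big(F'^2+(D-1)\frac{F^2}{r^2}\Big)r^{D-1}\,dr=r_0^{D-1}F(r_0)F'(r_0)+m\int_0^{r_0}F^2r^{D-1}\,dr\le m\int_0^{r_0}F^2r^{D-1}\,dr .
\]
As $D-1>N-1$, the function $r\mapsto F(r_0r)$ has $Q_1$-quotient less than $mr_0^2\le m$.
\end{proof}

\begin{proposition}\label{prop:ball}
We have $\mu=\tau_1>N-1$, $\tau_1<\tau_2<\cdots$, and $\nu_1(B)=\dots=\nu_N(B)=\mu<\nu_{N+1}(B)$. The eigenfunctions for $\mu$ are $g(r)\,a\cdot\theta$, $a\in\mathbb R^N\setminus\{0\}$, where $g=f_1(\cdot;\mu)/f_1(1;\mu)$ satisfies $g(1)=1$, $g'(1)=0$ and $g>0$ on $(0,1]$.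
\end{proposition}

\begin{proof}
A minimizer $f$ for $\tau_{l+1}$ has $Q_l(f)<Q_{l+1}(f)$, so $\tau_l<\tau_{l+1}$. Let $m>0$ be an eigenvalue, $f_l'(1;m)=0$. If $l=0$, then $m>\tau_1$ by Lemma~\ref{lem:radialcomp} with $r_0=1$; if $l\ge2$, then $m\ge\tau_l>\tau_1$; if $l=1$, then $m\ge\tau_1$. So $\tau_1$ is the least positive eigenvalue, and only $l=1$ contributes to its eigenspace, which has dimension $N$. With $f=f_1(\cdot;\mu)$, $|f|$ is also a minimizer, hence a multiple of $f$, so $f\ge0$. At a zero in $(0,1)$ we would have $f'=0$, and $f'(1)=0$ holds anyway; a zero in $(0,1]$ would thus force $f\equiv0$ by uniqueness for the ODE. Finally $Q_1(g)\ge(N-1)\int_0^1g^2r^{D-3}>(N-1)\int_0^1g^2r^{D-1}$.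
\end{proof}

\subsection{Radial solutions at the level \texorpdfstring{$\mu$}{mu}}

From now on $f_l=f_l(\cdot;\mu)$.

\begin{lemma}\label{lem:signs}
\begin{itemize}
\item[(i)] If $f_l>0$ on $(0,1]$, then $f_l/r^{\beta_l}$ is nonincreasing there. In particular $g'<g/r$ on $(0,1]$.
\item[(ii)] $g'>0$ on $(0,1)$.
\item[(iii)] $f_0>0$ and $f_0'<0$ on $(0,1]$.
\item[(iv)] For $l\ge2$, $f_l>0$ on $(0,1]$ and $f_l'(1)>0$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) With $f_l=r^{\beta_l}k$ the equation reads $(r^{D-1+2\beta_l}k')'=-\mu r^{D-1+2\beta_l}k<0$, and $r^{D-1+2\beta_l}k'\to0$ at $0$, so $k'<0$. For $l=1$, $rg'/g=\beta+rk'/k\le\beta<1$.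

(ii) We have $r^{D-1}g'(r)=\int_0^r\big(\frac{N-1}{s^2}-\mu\big)g\,s^{D-1}\,ds$. The integrand is positive for $s^2<(N-1)/\mu$ and negative afterwards, so the integral increases from $0$ and then decreases strictly to its value $g'(1)=0$.

(iii) If $f_0(r_0)=0$ with $r_0\in(0,1]$, the equation gives $f_0''(r_0)=-\frac{D-1}{r_0}f_0'(r_0)$, so $f_0'f_0''\le0$ at $r_0$, and Lemma~\ref{lem:radialcomp} gives $\mu>\tau_1=\mu$. Hence $f_0>0$, and $r^{D-1}f_0'=-\mu\int_0^rf_0s^{D-1}\,ds<0$.

(iv) If $f_l(r_0)=0$, then by \eqref{eq:energy} the function equal to $f_l$ on $(0,r_0]$ and $0$ beyond has quotient $\mu<\tau_l$, which is impossible. By \eqref{eq:energy} with $r_0=1$, $f_l(1)f_l'(1)\ge(\tau_l-\mu)\int_0^1f_l^2r^{D-1}>0$.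
\end{proof}

Since $f_l'(1)\ne0$ for $l\ne1$, we may normalize by the Neumann datum:
\[
F_l=f_l/f_l'(1),\qquad q_l=F_l(1)\quad(l\ne1),\qquad\kappa=\mu-N+1>0 .
\]
Then $F_l'(1)=1$, and on $(0,1]$ we have $F_0<0$ and $F_2>0$; so $q_0<0<q_2$. The equation $L_lf+\mu f=0$ at $r=1$ gives $g''$ and $F_l''$, and its derivative $g'''=-\frac{D-1}rg''+\big(\frac{D+N-2}{r^2}-\mu\big)g'-\frac{2(N-1)}{r^3}g$ gives $g'''$:
\begin{equation}\label{eq:values}
g''(1)=-\kappa,\qquad g'''(1)=(D-1)\kappa-2(N-1),\qquad F_l''(1)=-(D-1)+(\lambda_l-\mu)q_l .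
\end{equation}
In degree $1$ no such normalization exists, and a substitute comes from scaling: $g(\tau r)$ solves $L_1f+\tau^2\mu f=0$, and differentiating in $\tau$ at $\tau=1$ shows that
\begin{equation}\label{eq:gamma}
\gamma(r)=\frac{rg'(r)}{2\mu}\quad\text{satisfies}\quad(L_1+\mu)\gamma=-g,\qquad\gamma'(1)=-G,\qquad G:=\frac\kappa{2\mu}>0 .
\end{equation}
This solves the Neumann problem on $B$ at the level $\mu$. Let $Z=\sum_lZ_l$, $Z_l\in\mathcal H_l$, be the restriction of a polynomial to $S$, and put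
\[
b(Z)=\frac NG\langle Z\theta\rangle\in\mathbb R^N,\qquad U[Z]=\gamma(r)\,b(Z)\cdot\theta-\sum_{l\ne1}F_l(r)Z_l(\theta).
\]
Since $Z_1=G\,b(Z)\cdot\theta$, we obtain
\begin{equation}\label{eq:U}
\partial_rU[Z]=-Z\ \text{ on }S,\qquad(L+\mu)U[Z]=-g\,b(Z)\cdot\theta\ \text{ on }\mathbb R^N\setminus\{0\}.
\end{equation}
The function $U[Z]$ is linear in $Z$, smooth on $\mathbb R^N\setminus\{0\}$ and bounded near $0$, and its gradient is $O(r^{\beta-1})$, hence in $L^2(w)$ near $0$. The vector $b(Z)$ is the obstruction to solving the homogeneous equation; it will determine how the eigenvalue moves.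

\section{Perturbation of the ball}\label{sec:pert}

\subsection{Domains close to the ball}

Let $\varphi,\psi$ be restrictions of polynomials to $S$, and for small $t>0$ let
\[
\Omega_t=\{r\theta:0\le r<\rho_t(\theta)\},\qquad\rho_t=1+t\varphi+t^2\psi .
\]
Then $\rho_t\to1$ in $C^\infty(S)$ and $w(\Omega_t)=|S|\langle\rho_t^D\rangle/D$. Constants below depend on $N,\alpha,\varphi,\psi$ only.

\begin{lemma}\label{lem:domains}
For small $t$:
\begin{itemize}
\item[(a)] $\Omega_t$ is a $C^\infty$ strictly convex domain containing $0$.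
\item[(b)] $W(\Omega_t)\hookrightarrow L^2(\Omega_t,w)$ is compact, and $\nu_k(\Omega_t)\ge(1-Ct)\nu_k(B)$ for all $k$.
\item[(c)] If $v$ is smooth on $\overline{\Omega_t}\setminus\{0\}$ with $|\nabla v|,v,Lv\in L^2(\Omega_t,w)$, then for $m\in\mathbb R$ and $\phi\in W(\Omega_t)$
\[
\Big|\int_{\Omega_t}\nabla v\cdot\nabla\phi\,w-m\int_{\Omega_t}v\phi\,w\Big|\le\Big(\|(L+m)v\|_0+C\max_{\partial\Omega_t}|\partial_nv|\Big)\|\phi\|_1 .
\]
\end{itemize}
\end{lemma}

\begin{proof}
(a) $\Omega_t=\{j_t<1\}$ for $j_t(x)=|x|^2\rho_t(x/|x|)^{-2}$, which is $C^1$ on $\mathbb R^N$ and smooth off $0$. Its Hessian is homogeneous of degree $0$ and converges uniformly on $S$ to $2I$, so it is at least $I$ for small $t$. Along every line the derivative of $j_t$ is then continuous and strictly increasing, so $j_t$ is strictly convex.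

(b) The map $\Phi_t(r\theta)=\rho_t(\theta)\,r\theta$ is a bijection $B\to\Omega_t$ and a diffeomorphism off $0$, with Jacobian matrix $\Phi_t'=\rho_tI+\theta\otimes\nabla_S\rho_t=I+O(t)$, and $w\circ\Phi_t=\rho_t^\alpha w$. By Lemma~\ref{lem:remov}(b), $v\mapsto v\circ\Phi_t$ is a bijection $W(\Omega_t)\to W(B)$, and it changes $\int v^2w$ and $\int|\nabla v|^2w$ by factors $1+O(t)$. Now use Lemma~\ref{lem:compact} and \eqref{eq:minmax}.

(c) By Lemma~\ref{lem:remov}(c) it suffices to show $\int_{\partial\Omega_t}\phi^2\,d\sigma\le C\|\phi\|_1^2$. For $\rho\in[\frac34,\frac54]$ and $h\in W^{1,2}(\frac12,\rho)$,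
\[
h(\rho)^2=\int_{1/2}^\rho\Big(\frac{r-1/2}{\rho-1/2}\,h^2\Big)'dr\le\int_{1/2}^\rho\big(4h^2+2|hh'|\big)\,dr\le5\int_{1/2}^\rho(h^2+h'^2)\,dr .
\]
Apply this on almost every ray, and use $d\sigma\le C\,d\theta$ and $dr\,d\theta\le Cw\,dx$ for $r\ge\frac12$.
\end{proof}

We need a \emph{lower} bound for $\nu_1(\Omega_t)$, which test functions cannot give. Instead we locate all eigenvalues near $\mu$: by (b) there are at most $N$ of them, and the next lemma finds $N$ in a short interval from $N$ approximate eigenfunctions.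

\begin{lemma}\label{lem:quasi}
Let $W(\Omega)\hookrightarrow L^2(\Omega,w)$ be compact, $m\ge0$, $\epsilon>0$ and $\delta=\epsilon\sqrt{m+2}\le1$. Let $V\subset W(\Omega)$ be a subspace of dimension $n$ such that
\[
\Big|\int\nabla v\cdot\nabla\phi\,w-m\int v\phi\,w\Big|\le\epsilon\|v\|_0\|\phi\|_1\qquad(v\in V,\ \phi\in W(\Omega)).
\]
Then $|\nu_k-m|\le\delta$ for at least $n$ indices $k$.
\end{lemma}

\begin{proof}
Let $v=\sum_kv_k\mathbf e_k\in V$ and $\phi=\sum_{k\le J}\frac{\nu_k-m}{1+\nu_k}v_k\mathbf e_k$. Both $\|\phi\|_1^2$ and $\int\nabla v\cdot\nabla\phi\,w-m\int v\phi\,w$ equal $\sum_{k\le J}\frac{(\nu_k-m)^2}{1+\nu_k}v_k^2$, so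
\begin{equation}\label{eq:quasisum}
\sum_k\frac{(\nu_k-m)^2}{1+\nu_k}\,v_k^2\le\epsilon^2\sum_kv_k^2 .
\end{equation}
If fewer than $n$ indices have $|\nu_k-m|\le\delta$, some $v\in V\setminus\{0\}$ has $v_k=0$ for all of them. For the other indices $y=|\nu_k-m|>\delta$, and since $y\mapsto y^2/(1+m+y)$ increases,
\[
\frac{y^2}{1+\nu_k}\ge\frac{y^2}{1+m+y}>\frac{\delta^2}{1+m+\delta}\ge\epsilon^2 .
\]
This contradicts \eqref{eq:quasisum}.
\end{proof}

\subsection{The Neumann condition on the moving boundary}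

We look for $v_t=u_0+tu_1+t^2u_2$ with $u_0=g(r)\,a\cdot\theta$ and $u_1,u_2$ smooth near $S$. The outer normal to $\partial\Omega_t$ is the direction of $\nabla(r-\rho_t(\theta))=\theta-r^{-1}\nabla_S\rho_t$, a vector of length at least $1$. So $|\partial_nv_t|\le|T_t|$, where
\[
T_t(\theta)=\partial_rv_t-\rho_t^{-2}\,\nabla_S\rho_t\cdot\nabla_Sv_t\quad\text{at }r=\rho_t(\theta).
\]
Expand about $r=1$, where $u_{0,r}=0$ and $\nabla_Su_{0,r}=0$ because $g'(1)=0$. With all functions taken at $r=1$,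
\begin{align*}
\partial_rv_t&=t\,(u_{1,r}+\varphi u_{0,rr})+t^2\big(u_{2,r}+\varphi u_{1,rr}+\psi u_{0,rr}+\tfrac12\varphi^2u_{0,rrr}\big)+O(t^3),\\
\rho_t^{-2}\nabla_S\rho_t\cdot\nabla_Sv_t&=(1-2t\varphi)\,(t\nabla_S\varphi+t^2\nabla_S\psi)\cdot(\nabla_Su_0+t\nabla_Su_1)+O(t^3).
\end{align*}
Writing $A_\varphi u=\big(\varphi u_{rr}-\nabla_S\varphi\cdot\nabla_Su\big)\big|_{r=1}$, we get
\begin{equation}\label{eq:T}
T_t=t\,(u_{1,r}+A_\varphi u_0)+t^2(u_{2,r}+X)+O(t^3),
\end{equation}
\begin{equation}\label{eq:X}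
X=A_\varphi u_1+A_\psi u_0+\tfrac12\varphi^2u_{0,rrr}+2\varphi\,\nabla_S\varphi\cdot\nabla_Su_0 .
\end{equation}
By \eqref{eq:U}, the choices $u_1=U[A_\varphi u_0]$ and $u_2=U[X]$ make both brackets in \eqref{eq:T} vanish.

\subsection{First order}

The whole method is visible at order $t$. Define the $N\times N$ matrix $M[\varphi]$ by $M[\varphi]a=b(A_\varphi u_0)$. On $S$ we have $u_0=a\cdot\theta$ and $u_{0,rr}=-\kappa\,a\cdot\theta$. For $a'\in\mathbb R^N$, \eqref{eq:gradS} and $\Delta_S(a\cdot\theta)=-(N-1)\,a\cdot\theta$ give $\operatorname{div}_S\big((a'\cdot\theta)\nabla_S(a\cdot\theta)\big)=a\cdot a'-N(a\cdot\theta)(a'\cdot\theta)$. Integrating by parts on $S$ and using $\kappa+N=\mu+1$,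
\begin{equation}\label{eq:Mphi}
a'\cdot M[\varphi]a=\frac NG\big\langle\varphi\,\big[a\cdot a'-(\mu+1)(a\cdot\theta)(a'\cdot\theta)\big]\big\rangle,\qquad\operatorname{tr}M[\varphi]=-\frac{N\kappa}G\langle\varphi\rangle .
\end{equation}
So $M[\varphi]$ is symmetric. If $M[\varphi]a=m_1a$, $a\neq0$, then $v=u_0+tu_1$ satisfies $(L+\mu+tm_1)v=t^2m_1u_1$ and $\partial_nv=O(t^2)$, and Lemmas~\ref{lem:domains}(c) and~\ref{lem:quasi} with $n=1$ give an eigenvalue $\mu+tm_1+O(t^2)$ of $\Omega_t$. For $\varphi=1$ we get $M[1]=-(\kappa/G)I=-2\mu I$, in agreement with $\mu(1+t)^{-2}$.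

Suppose now $\langle\varphi\rangle=0$, so that $\mu_{1,\alpha}(\Omega_t^\sharp)=\mu+O(t^2)$. Then $M[\varphi]$ has trace zero. If $M[\varphi]\ne0$, it has an eigenvalue $m_1<0$, and $\mu_{1,\alpha}(\Omega_t)\le\mu+tm_1+O(t^2)<\mu_{1,\alpha}(\Omega_t^\sharp)$. For instance, for $N=2$ and $\varphi=\cos2\vartheta$ one has $\langle\cos2\vartheta\cos^2\vartheta\rangle=\frac14=-\langle\cos2\vartheta\sin^2\vartheta\rangle$, and the double eigenvalue splits into $\mu\mp t(\mu+1)/(2G)+O(t^2)$. A counterexample of this form therefore needs $M[\varphi]=0$, which holds for odd $\varphi$, and is decided at order $t^2$. On the other hand, a term of degree $2$ placed in $\psi$ redistributes the $N$ eigenvalues at order $t^2$ without changing their sum. We use it to make the least one equal to the mean.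

\subsection{Second order}

Take the simplest odd function, and let
\[
\varphi=\theta_1=e\cdot\theta,\qquad\psi=\bar\psi+s\,\psi_2,\qquad\psi_2=\theta_1^2-\frac1N,\qquad\bar\psi=-\frac{D-1}{2N},
\]
with $s\in\mathbb R$ to be chosen. The unit ball centered at $te$ has radial function $t\theta_1+\sqrt{1-t^2(1-\theta_1^2)}=1+t\theta_1+t^2\big(-\frac{N-1}{2N}+\frac12\psi_2\big)+O(t^4)$, so $\Omega_t$ is a translated ball corrected at order $t^2$. The constant $\bar\psi$ fixes the weighted volume: since $\langle\varphi\rangle=\langle\psi_2\rangle=0$ and $\langle\varphi^2\rangle=1/N$,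
\[
\langle\rho_t^D\rangle=1+t^2\Big(D\bar\psi+\frac{D(D-1)}{2N}\Big)+O(t^3)=1+O(t^3),
\]
so $\Omega_t^\sharp$ has radius $1+O(t^3)$ and
\begin{equation}\label{eq:sharp}
\mu_{1,\alpha}(\Omega_t^\sharp)=\mu+O(t^3).
\end{equation}
Let $P_a=\theta_1(a\cdot\theta)-a_1/N$. It is the restriction of $x_1(a\cdot x)-a_1|x|^2/N$, whose Laplacian is $2a_1-2a_1=0$, so $P_a\in\mathcal H_2$. By \eqref{eq:gradS}, $-A_\varphi u_0=(\kappa-1)\theta_1(a\cdot\theta)+a_1=(\mu-N)P_a+\frac\mu Na_1$. There is no component of degree $1$, so $(L+\mu)u_1=0$ for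
\begin{equation}\label{eq:u1}
u_1=U[A_\varphi u_0]=(\mu-N)F_2(r)P_a+\frac\mu N\,a_1F_0(r).
\end{equation}
Write $X=X_a$; it is linear in $a$. Let $M$ be the matrix with $Ma=b(X_a)$, that is, $M_{ij}=\frac NG\langle\theta_iX_{e_j}\rangle$.

\begin{lemma}\label{lem:s}
There is $s\in\mathbb R$ with $M=\bar mI$, where $\bar m=\frac1N\operatorname{tr}M=\frac1G\sum_i\langle\theta_iX_{e_i}\rangle$.
\end{lemma}

\begin{proof}
By \eqref{eq:gradS},
\[
\nabla_S\theta_1\cdot\nabla_SP_a=a_1\theta_1+(1-2\theta_1^2)(a\cdot\theta),\qquad\nabla_S\psi_2\cdot\nabla_S(a\cdot\theta)=2\theta_1\nabla_S\theta_1\cdot\nabla_S(a\cdot\theta)=2a_1\theta_1-2\theta_1^2(a\cdot\theta).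
\]
The remaining terms of \eqref{eq:X} are multiples of $\theta_1P_a$, $a_1\theta_1$, $\psi\,(a\cdot\theta)$ and $\theta_1^2(a\cdot\theta)$. Hence $X_{e_j}=(c_1\theta_1^2+c_2+c_3\delta_{1j})\,\theta_j$ with $c_1,c_2,c_3$ independent of $j$. For $i\ne j$ the function $\theta_iX_{e_j}$ is odd in $\theta_i$, so $M$ is diagonal, and $M_{22}=\dots=M_{NN}$ by permuting coordinates. Since $u_1$ does not depend on $\psi$, the part of $M$ that depends on $s$ is $sM[\psi_2]$. Let $V=\langle\psi_2\theta_1^2\rangle=\langle\psi_2^2\rangle>0$. From $\sum_i\langle\psi_2\theta_i^2\rangle=0$ we get $\langle\psi_2\theta_2^2\rangle=-V/(N-1)$, so by \eqref{eq:Mphi} $M_{11}-M_{22}$ is affine in $s$ with slope $-\frac NG(\mu+1)\frac{N}{N-1}V\ne0$. Choose $s$ as its zero.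
\end{proof}

\begin{proposition}\label{prop:second}
With this $s$, $\mu_{1,\alpha}(\Omega_t)=\mu+\bar mt^2+O(t^3)$.
\end{proposition}

\begin{proof}
For $a\in\mathbb R^N$ let $u_2=U[X_a]$, $v_t^a=u_0+tu_1+t^2u_2$ and $m=\mu+\bar mt^2$. By \eqref{eq:U} and Lemma~\ref{lem:s}, $(L+\mu)u_2=-\bar mu_0$, so
\[
(L+m)v_t^a=\bar m\,(t^3u_1+t^4u_2),
\]
and $|\partial_nv_t^a|\le Ct^3|a|$ on $\partial\Omega_t$ by \eqref{eq:T}. The map $a\mapsto v_t^a$ is linear with values in $W(\Omega_t)$, by Lemma~\ref{lem:remov}(b), and restricting to $B_{1/2}$ gives $\|v_t^a\|_0\ge(c-Ct)|a|$ with $c>0$. So $V=\{v_t^a\}$ has dimension $N$, and by Lemma~\ref{lem:domains}(c) it satisfies the hypothesis of Lemma~\ref{lem:quasi} with $\epsilon=Ct^3$. Hence at least $N$ of the $\nu_k(\Omega_t)$ lie in $I_t=[m-C't^3,m+C't^3]$. Let $\mu'=\frac12(\mu+\nu_{N+1}(B))>\mu$. For small $t$ we have $I_t\subset(0,\mu')$, while $\nu_0(\Omega_t)=0$ and, by Lemma~\ref{lem:domains}(b), $\nu_k(\Omega_t)>\mu'$ for $k\ge N+1$.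 So $\nu_1(\Omega_t),\dots,\nu_N(\Omega_t)$ all lie in $I_t$.
\end{proof}

By \eqref{eq:sharp}, Lemma~\ref{lem:domains}(a) and Proposition~\ref{prop:second}, Theorem~\ref{thm:C} follows once $\bar m>0$.

\section{The sign of the second-order shift}\label{sec:sign}

\subsection{The trace}

The value of $s$ is not needed, because summing over $i$ removes it.

\begin{lemma}\label{lem:Sigma}
$NG\,\bar m=\Sigma$, where
\begin{equation}\label{eq:Sigma}
\Sigma=-\frac{N-1}N(\mu-N)^2q_2-\frac{\mu^2}Nq_0-(N-1).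
\end{equation}
\end{lemma}

\begin{proof}
From $\sum_i\theta_i^2=1$ we get $\sum_i\theta_i\nabla_S\theta_i=0$, $\sum_i\theta_iP_{e_i}=\frac{N-1}N\theta_1$, and $\sum_i\theta_i\nabla_SP_{e_i}=\sum_i\theta_i(\theta_i\nabla_S\theta_1+\theta_1\nabla_S\theta_i)=\nabla_S\theta_1$. Also $\langle\theta_1^2\rangle=\frac1N$ and $\langle|\nabla_S\theta_1|^2\rangle=\langle1-\theta_1^2\rangle=\frac{N-1}N$. We take the terms of \eqref{eq:X} with $a=e_i$, multiply by $\theta_i$, sum, and average:
\begin{align*}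
\varphi u_{1,rr}:&\quad\frac1N\Big[(\mu-N)\frac{N-1}NF_2''(1)+\frac\mu NF_0''(1)\Big],\\
-\nabla_S\varphi\cdot\nabla_Su_1:&\quad-(\mu-N)\,q_2\,\frac{N-1}N,\\
\psi u_{0,rr}:&\quad-\kappa\langle\psi\rangle=\kappa\,\frac{D-1}{2N},\\
\tfrac12\varphi^2u_{0,rrr}:&\quad\frac1{2N}\,g'''(1).
\end{align*}
The two terms containing $\nabla_Su_0=\nabla_S\theta_i$ contribute $0$. Multiply the sum by $N$ and insert \eqref{eq:values} with $\lambda_0=0$, $\lambda_2=2N$. The terms with the factor $D-1$ add up to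
\[
-(D-1)\Big[(\mu-N)\frac{N-1}N+\frac\mu N-\frac\kappa2-\frac\kappa2\Big]=-(D-1)\big[\mu-(N-1)-\kappa\big]=0 .
\]
The coefficient of $q_2$ is $(N-1)(\mu-N)\big[\frac{2N-\mu}N-1\big]=-\frac{N-1}N(\mu-N)^2$, that of $q_0$ is $-\mu^2/N$, and $-(N-1)$ remains from $g'''(1)$.
\end{proof}

In \eqref{eq:Sigma} the middle term is positive and the other two are not; the sign of $\Sigma$ requires information on $q_0$ and $q_2$.

\subsection{Comparison with a translation}

Without the weight, the eigenfunctions of the ball centered at $te$ are $u_0(x-te)=u_0-t\,\partial_1u_0+\cdots$, so the first corrector is $-\partial_1u_0$, and the eigenvalue does not move. This suggests comparing $u_1$ with $-\partial_1u_0$ for $\alpha>0$. Take $a=e$. From $\nabla u_0=g'\theta_1\theta+\frac gr(e-\theta_1\theta)$ and $\theta_1^2=P_e+\frac1N$,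
\[
\partial_1u_0=h_2(r)P_e+h_0(r),\qquad h_2=g'-\frac gr,\qquad h_0=\frac1N\Big(g'+(N-1)\frac gr\Big).
\]
By \eqref{eq:values}, at $r=1$,
\begin{equation}\label{eq:hvalues}
h_2=-1,\qquad h_2'=1-\kappa=N-\mu,\qquad h_0=\frac{N-1}N,\qquad h_0'=\frac{-\kappa-(N-1)}N=-\frac\mu N .
\end{equation}
So $-\partial_1u_0$ has the same Neumann datum on $S$ as $u_1$ in \eqref{eq:u1}. It fails to solve the equation only because $\partial_1$ does not commute with the drift term of $L$. Applying $\partial_1$ to $\Delta u_0+\alpha|x|^{-2}x\cdot\nabla u_0+\mu u_0=0$ and using $\partial_1(x/|x|^2)=r^{-2}(e-2\theta_1\theta)$,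
\[
(L+\mu)\,\partial_1u_0=-\frac\alpha{r^2}\big(\partial_1u_0-2\theta_1^2g'\big)=\frac\alpha{r^2}\Big[(2g'-h_2)P_e+\frac{2g'}N-h_0\Big].
\]
Comparing the coefficients of $P_e$ and of $1$,
\begin{equation}\label{eq:hODE}
(L_2+\mu)h_2=\frac\alpha{r^2}\Big(g'+\frac gr\Big),\qquad(L_0+\mu)h_0=-\frac\alpha{Nr^2}\Big((N-1)\frac gr-g'\Big).
\end{equation}

\begin{lemma}\label{lem:I}
We have $(\mu-N)q_2=1-\alpha I_2$ and $-\mu q_0=N-1+\alpha I_0$, where
\[
I_2=\int_0^1F_2\Big(g'+\frac gr\Big)r^{D-3}\,dr>0,\qquad I_0=\int_0^1(-F_0)\Big((N-1)\frac gr-g'\Big)r^{D-3}\,dr>0 .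
\]
Consequently
\begin{equation}\label{eq:SigmaI}
N\Sigma=\alpha\big[(N-1)(\mu-N)I_2+\mu I_0\big].
\end{equation}
\end{lemma}

\begin{proof}
Since $(L_l+\mu)F_l=0$, we have $F_l\,(L_l+\mu)h_l\,r^{D-1}=\big(r^{D-1}(F_lh_l'-F_l'h_l)\big)'$ for $l=0,2$. Near $0$, $h_l=O(r^{\beta-1})$, $h_l'=O(r^{\beta-2})$, $F_l=O(r^{\beta_l})$ and $F_l'=O(r^{\beta_l-1})$, so the bracket is $O(r^{D-3+\beta+\beta_l})$. It tends to $0$ because $D-3+\beta>0$ by \eqref{eq:beta}, which also makes $I_0,I_2$ finite. Thus $\int_0^1F_l(L_l+\mu)h_l\,r^{D-1}\,dr=q_lh_l'(1)-h_l(1)$. With \eqref{eq:hvalues} and \eqref{eq:hODE} this reads $\alpha I_2=(N-\mu)q_2+1$ and $\frac\alpha NI_0=-\frac\mu Nq_0-\frac{N-1}N$. The integrands are positive on $(0,1)$ by Lemma~\ref{lem:signs}: $F_2>0$, $g'>0$, $F_0<0$, and $(N-1)g/r-g'\ge g/r-g'>0$. Substituting in \eqref{eq:Sigma},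
\[
N\Sigma=-(N-1)(\mu-N)(1-\alpha I_2)+\mu(N-1+\alpha I_0)-N(N-1),
\]
and the terms without $\alpha$ cancel: $-(\mu-N)+\mu-N=0$.
\end{proof}

The factor $\alpha$ in \eqref{eq:SigmaI} reflects the translation invariance of the unweighted problem; the shift of the eigenvalue is produced by the weight alone. If $\mu\ge N$, then \eqref{eq:SigmaI} gives $\Sigma>0$.

\subsection{The case \texorpdfstring{$\mu<N$}{mu<N}}

Now the two terms of \eqref{eq:SigmaI} have opposite signs, and we return to \eqref{eq:Sigma}. Put $\delta=N-\mu>0$. The negative term $-\frac{N-1}N\delta^2q_2$ carries the factor $\delta^2$, and we show that $\delta<1$, that $\mu<N$ forces $D$ to be large, and that both $-q_0$ and $q_2$ can be bounded by quantities linear in $D$.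

\emph{Lower bound for $D$.} Recall Chebyshev's inequality: if $a,b$ are nonincreasing on $(0,1)$ and $\nu$ is a finite measure, then $\int d\nu\int ab\,d\nu\ge\int a\,d\nu\int b\,d\nu$; this follows by integrating $(a(x)-a(y))(b(x)-b(y))\ge0$ against $\nu\otimes\nu$. The formula in the proof of Lemma~\ref{lem:signs}(ii) at $r=1$ says $\mu\int_0^1k\,d\nu=(N-1)\int_0^1r^{-2}k\,d\nu$, where $k=g/r^\beta$ is nonincreasing and $d\nu=r^{D-1+\beta}\,dr$. Hence, using \eqref{eq:beta},
\[
\mu\ge(N-1)\,\frac{\int_0^1r^{D-3+\beta}\,dr}{\int_0^1r^{D-1+\beta}\,dr}=(N-1)\Big(1+\frac2{D-2+\beta}\Big)=N-1+2\beta .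
\]
So $\delta\le1-2\beta<1$, that is, $\beta\le\frac{1-\delta}2<\frac12$, and
\begin{equation}\label{eq:Dlower}
D-1=1-\beta+\frac{N-1}\beta>\frac12+\frac{2(N-1)}{1-\delta}>2N-\frac32>N .
\end{equation}
In particular $\mu<D-1$. (The bound $D-1>2N-\frac32$ shows that the present case can occur only for $\alpha>N-\frac12$.)

\emph{Lower bound for $-q_0$.} We have $-q_0=1/\zeta(1)$ for $\zeta=-f_0'/(rf_0)$, which is positive and smooth on $(0,1]$ by Lemma~\ref{lem:signs}(iii). Inserting $f_0'=-r\zeta f_0$ and $f_0''=(-\zeta-r\zeta'+r^2\zeta^2)f_0$ in the equation for $f_0$ gives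
\[
r\zeta'=\mu+r^2\zeta^2-D\zeta,\qquad\zeta(0^+)=\mu/D .
\]
Let $c=\mu/(D-1)$, so $\zeta(0^+)<c<1$. At a first point of $(0,1]$ where $\zeta=c$ we would have $0\le r\zeta'\le(D-1)c+c^2-Dc=c(c-1)<0$, which is impossible. Hence $\zeta(1)<c$ and $-q_0>(D-1)/\mu$.

\emph{Upper bound for $q_2$.} By Lemma~\ref{lem:signs}(i) and (iv), $F_2\ge q_2r^{\beta_2}$ on $(0,1]$. Since $2N/r^2-\mu\ge2N-\mu>N$ there and $\beta_2<2$,
\[
1=F_2'(1)=\int_0^1\Big(\frac{2N}{r^2}-\mu\Big)F_2\,r^{D-1}\,dr\ge\frac{Nq_2}{D+\beta_2}\ge\frac{Nq_2}{D+2},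
\]
so $q_2\le(D+2)/N$.

\emph{Conclusion.} Inserting both bounds in \eqref{eq:Sigma} and writing $D+2=(D-1)+3$,
\[
N\Sigma>\mu(D-1)-\frac{N-1}N\delta^2(D+2)-N(N-1)=C(\delta)(D-1)-\frac{3(N-1)}N\delta^2-N(N-1),
\]
where $C(\delta)=N-\delta-\frac{N-1}N\delta^2$. Now $C(\delta)-N(1-\delta)=(N-1)\,\delta\,(1-\delta/N)\ge0$, so \eqref{eq:Dlower} gives $C(\delta)(D-1)\ge2N(N-1)$. Therefore
\[
N\Sigma>(N-1)\Big(N-\frac{3\delta^2}N\Big)>0,
\]
because $N^2\ge4>3\delta^2$.

In both cases $\Sigma>0$, so $\bar m=\Sigma/(NG)>0$ by Lemma~\ref{lem:Sigma}. This completes the proof of Theorem~\ref{thm:C}. \qed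

\begin{thebibliography}{1}

\bibitem{BCCM}
Friedemann Brock, Francesco Chiacchio, Gisella Croce, Anna Mercaldo,
\emph{Shape of extremal functions for weighted Sobolev-type inequalities},
arXiv:2311.01083 (2023).

\end{thebibliography}
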